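\title{Sums of L\"uroth sets with small digits and with large digits}

\begin{abstract}
Let $L_{\le j}$ and $L_{\ge k}$ be the sets of numbers in $(0,1]$ whose L\"uroth digits are all at most $j$, respectively all at least $k$. We prove that $L_{\le j}+L_{\ge k}$ meets every residue class modulo $1$ if and only if $j\ge k$. The case $j=k$ answers a question from a paper of Gravgaard and Lee; in this case the sum is a half-open interval of length exactly $1$. For $j\ge k\ge 3$ we also determine all $r>0$ for which $L_{\le j}+rL_{\ge k}$ is an interval. The proof chooses the digits of the two summands alternately and uses the inclusion $\frac12C\subset C$ for $C=1-L_{\le j}$ to readjust the relative scale of the two sets.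
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Every $x\in(0,1]$ has a unique infinite L\"uroth expansion
\[
x=\frac{1}{d_1}+\sum_{n\ge 2}\frac{1}{d_1(d_1-1)\,d_2(d_2-1)\cdots d_{n-1}(d_{n-1}-1)\,d_n},
\]
whose digits $d_n=d_n(x)$ are integers with $d_n\ge2$. The digits are generated by the map $T\colon(0,1]\to(0,1]$,
\[
T(x)=d(d-1)x-(d-1)\qquad\text{for }x\in\Bigl(\frac1d,\frac1{d-1}\Bigr],\ d\ge 2,
\]
through the rule that $d_n(x)=d$ if and only if $T^{n-1}(x)\in(\frac1d,\frac1{d-1}]$. Only infinite expansions occur: for instance $1=\frac12+\frac14+\frac18+\cdots$ has all digits equal to $2$. For a set $E$ of integers $\ge2$, let $L_E$ be the set of $x\in(0,1]$ with $d_n(x)\in E$ for all $n$, and for $k\ge2$ put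
\[
L_{\le k}=L_{\{2,3,\dots,k\}},\qquad L_{\ge k}=L_{\{k,k+1,\dots\}}.
\]
For $A,A'\subseteq\mathbb R$ and $r>0$ let $A+A'=\{a+a':a\in A,\ a'\in A'\}$ and $rA=\{ra:a\in A\}$, and write $A\equiv A'\bmod 1$ if $A+\mathbb Z=A'+\mathbb Z$. Thus $A\equiv\mathbb R\bmod 1$ means that $A$ meets every residue class modulo $1$. The following question comes from the paper of Gravgaard and Lee \cite{GL}:
\begin{quote}
Is $L_{\le k}+L_{\ge k}\equiv\mathbb R\bmod 1$ for every integer $k\ge2$?
\end{quote}
In words, we ask whether every real number is, up to an integer, the sum of a number with small digits and a number with large digits, when the two ranges of digits share only the digit $k$. For $k=2$ the answer is yes, because $L_{\le2}=\{1\}$ and $L_{\ge2}=(0,1]$. For $k\ge3$ both sets have Lebesgue measure zero (Remark~\ref{rem:null}), so neither summand can do the covering alone. Two facts are known: $L_{\le k+2}+L_{\ge k}\equiv\mathbb R\bmod1$ for every $k\ge2$, and $\operatorname{diam}(L_{\le k}+L_{\ge k})=1$. The second fact shows how tight the question is. Let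
\[
m_k=\frac{k-1}{k^2-k-1}=\frac{1}{k-\frac1{k-1}}\in(0,1],
\]
so that $m_2=1$, $m_3=\frac25$, and $m_k$ decreases strictly to $0$. We shall see in Lemma~\ref{lem:extremes} that $L_{\le k}+L_{\ge k}\subseteq(m_k,1+m_k]$. This interval contains exactly one representative of each class modulo $1$, so the answer is yes only if the sum of the two null sets misses not a single point of it. One might well expect a counterexample. There is none, and the digit ranges are the smallest possible.

\begin{theorem}\label{thm:mod}
For integers $j,k\ge2$ we have $L_{\le j}+L_{\ge k}\equiv\mathbb R\bmod 1$ if and only if $j\ge k$. In particular $L_{\le k}+L_{\ge k}\equiv\mathbb R\bmod 1$ for every $k\ge2$. Moreover, $L_{\le k}+L_{\ge k}=(m_k,1+m_k]$.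
\end{theorem}

Thus neither $L_{\le k-1}+L_{\ge k}$ (for $k\ge3$) nor $L_{\le k}+L_{\ge k+1}$ covers $\mathbb R$ modulo $1$. Fixing a digit of one summand rescales that summand, so any digit-by-digit argument leads from $L_{\le j}+L_{\ge k}$ to the scaled sums $L_{\le j}+rL_{\ge k}$. These are the subject of our second theorem, from which the first follows.

\begin{theorem}\label{thm:scaled}
Let $j\ge k\ge3$ be integers and let $r>0$. If
\begin{equation}\label{eq:window}
\frac{m_j}{2m_k}\ \le\ r\ \le\ k(k+1)\,\frac{1-m_j}{1-m_k},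
\end{equation}
then $L_{\le j}+rL_{\ge k}=(m_j,\,1+rm_k]$. If \eqref{eq:window} fails, then $L_{\le j}+rL_{\ge k}$ is not an interval. In particular, for $k\ge3$ the set $L_{\le k}+rL_{\ge k}$ is an interval if and only if $\frac12\le r\le k(k+1)$.
\end{theorem}

Section~\ref{sec:sets} describes the two sets, interprets \eqref{eq:window} in terms of their gaps, and proves that \eqref{eq:window} is necessary. Section~\ref{sec:states} turns the sum problem into an intersection problem governed by two numbers, Section~\ref{sec:example} runs the construction by hand for $j=k=3$, and Section~\ref{sec:steps} proves that \eqref{eq:window} is sufficient. Theorem~\ref{thm:mod} is deduced in Section~\ref{sec:mod}.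

\section{Extreme points and gaps}\label{sec:sets}

For $d\ge2$ let
\[
f_d(y)=\frac1d+\frac{y}{d(d-1)}\qquad(y\in\mathbb R).
\]
This increasing affine map sends $(0,1]$ onto $(\frac1d,\frac1{d-1}]$, and $T(f_d(y))=y$ for $y\in(0,1]$; it is the inverse branch of $T$ for the digit $d$. For a word $v=d_1\cdots d_n$ put $f_v=f_{d_1}\circ\dots\circ f_{d_n}$; the empty word gives the identity.

\begin{lemma}\label{lem:coding}
\begin{enumerate}
\item[(a)] For every set $E$ of integers $\ge2$ we have $L_E=\bigcup_{d\in E}f_d(L_E)$.
\item[(b)] For every sequence $(d_n)$ of integers $\ge2$, the limit $S(d_1,d_2,\dots)=\lim_nf_{d_1\cdots d_n}(0)$ exists, lies in $(0,1]$, has the digits $d_1,d_2,\dots$, and equals $f_{d_1\cdots d_n}(S(d_{n+1},d_{n+2},\dots))$ for every $n$.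
\end{enumerate}
\end{lemma}

\begin{proof}
For $y\in(0,1]$ the digit sequence of $f_d(y)$ is $d$ followed by the digit sequence of $y$, and every $x\in(0,1]$ equals $f_{d_1(x)}(Tx)$. This gives (a). For (b), the numbers $f_{d_1\cdots d_n}(0)$ increase strictly, since $f_{d_{n}}(0)>0$, and they are at most $1$, since each $f_d$ maps $[0,1]$ into itself. So the limit lies in $(0,1]$. By continuity $S(d_1,d_2,\dots)=f_{d_1}(S(d_2,d_3,\dots))$. Hence the first digit is $d_1$, the map $T$ acts as the shift, and the remaining claims follow by iteration.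
\end{proof}

\begin{remark}\label{rem:null}
The map $f_d$ multiplies Lebesgue outer measure $\mu$ by $\frac1{d(d-1)}=\frac1{d-1}-\frac1d$. By (a), $\mu(L_{\le k})\le(1-\frac1k)\mu(L_{\le k})$ and $\mu(L_{\ge k})\le\frac1{k-1}\mu(L_{\ge k})$, so both sets are null for $k\ge3$.
\end{remark}

The number $m_k$ is the fixed point of $f_k$, so all of its digits equal $k$, and $m_k=f_k(m_k)\le f_k(1)=\frac1{k-1}$. Since $f_k(s)-s$ is strictly decreasing in $s$, the inequality $s\le f_k(s)$ is equivalent to $s\le m_k$, and $s\ge f_k(s)$ is equivalent to $s\ge m_k$.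

\begin{lemma}\label{lem:extremes}
Let $j,k\ge2$ and $r>0$. Then $L_{\le j}\subseteq[m_j,1]$ with both endpoints attained, and $L_{\ge k}\subseteq(0,m_k]$ with maximum $m_k$ and infimum $0$. Consequently
\begin{equation}\label{eq:hull}
L_{\le j}+rL_{\ge k}\subseteq(m_j,\,1+rm_k].
\end{equation}
\end{lemma}

\begin{proof}
Let $s=\sup L_{\ge k}$. A point $y\in L_{\ge k}$ with first digit $d\ge k$ satisfies $y=\frac1d+\frac{Ty}{d(d-1)}\le\frac1k+\frac{s}{k(k-1)}$. So $s\le f_k(s)$, that is, $s\le m_k$. The points $m_d$ with $d\ge k$ lie in $L_{\ge k}$; they include $m_k$ and tend to $0$.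

Let $i=\inf L_{\le j}\in[0,1]$. A point $x\in L_{\le j}$ with first digit $d\le j$ satisfies $x\ge f_d(i)\ge f_j(i)$, because for $d<j$ we have $f_d(i)\ge\frac1d\ge\frac1{j-1}=f_j(1)\ge f_j(i)$. So $i\ge f_j(i)$, that is, $i\ge m_j$. Finally $m_j$ and $1=m_2$ lie in $L_{\le j}$.
\end{proof}

From now until the end of Section~\ref{sec:steps} we fix $j\ge k\ge3$ and write
\[
a=m_j,\qquad b=m_k,\qquad p=1-a,\qquad \lambda=\frac{1-a}{1-b}.
\]
Then $0<a\le b<1$ and $\lambda\ge1$, and \eqref{eq:window} reads $\frac{a}{2b}\le r\le k(k+1)\lambda$.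

Sort the points of each set by their first digit. The points of $L_{\le j}$ with first digit $d$ lie in $[f_d(a),\frac1{d-1}]$, so $L_{\le j}$ misses the intervals $(\frac1d,f_d(a))$ of length $\frac a{d(d-1)}$ for $2\le d\le j-1$. The points of $L_{\ge k}$ with first digit $D$ lie in $(\frac1D,f_D(b)]$, so $L_{\ge k}$ misses the intervals $(f_{D+1}(b),\frac1D]$ of length $\frac{1-b}{D(D+1)}$ for $D\ge k$. We call these intervals the first-level gaps. The longest ones have lengths $\frac a2$ and $\frac{1-b}{k(k+1)}$, while the two sets have diameters $p$ and $b$. Condition \eqref{eq:window} is equivalent to the pair of inequalities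
\[
\frac a2\le rb,\qquad \frac{r(1-b)}{k(k+1)}\le p .
\]
It says that the longest first-level gap of each of the sets $L_{\le j}$ and $rL_{\ge k}$ is no longer than the diameter of the other set. A longer gap survives in the sum.

\begin{proposition}\label{prop:necessary}
If \eqref{eq:window} fails, then $L_{\le j}+rL_{\ge k}$ is not an interval.
\end{proposition}

\begin{proof}
Let $x\in L_{\le j}$ and $y\in L_{\ge k}$. Suppose first that $r<\frac a{2b}$. If $d_1(x)=2$, then $x\ge f_2(a)=\frac12+\frac a2$ and $x+ry>\frac12+\frac a2$. If $d_1(x)\ge3$, then $x\le\frac12$ and $x+ry\le\frac12+rb$. Both kinds of $x$ occur since $j\ge3$, so the sum has points on both sides of the nonempty interval $(\frac12+rb,\frac12+\frac a2]$ and misses it.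

Suppose next that $r>k(k+1)\lambda$. If $d_1(y)=k$, then $x+ry>a+\frac rk$. If $d_1(y)\ge k+1$, then $y\le f_{k+1}(b)=\frac1k-\frac{1-b}{k(k+1)}$, so
\[
x+ry\le 1+\frac rk-\frac{r(1-b)}{k(k+1)}<1+\frac rk-(1-a)=a+\frac rk .
\]
Both kinds of $y$ occur, so the sum has points on both sides of the nonempty interval $\bigl(1+\frac rk-\frac{r(1-b)}{k(k+1)},\,a+\frac rk\bigr]$ and misses it.
\end{proof}

Proposition~\ref{prop:necessary} also shows why sufficiency is not a plain induction on the digits. By Lemma~\ref{lem:coding}(a),
\[
L_{\le j}+rL_{\ge k}=\bigcup_{D\ge k}\Bigl(\frac rD+L_{\le j}+\frac{r}{D(D-1)}L_{\ge k}\Bigr),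
\]
and for large $D$ the scale $\frac r{D(D-1)}$ is below $\frac a{2b}$, so the corresponding term of the union is not an interval. The family of sums satisfying \eqref{eq:window} is not closed under fixing a digit. A small piece of $rL_{\ge k}$ should therefore be paired with a piece of $L_{\le j}$ of comparable size, at the right position. Such pieces exist near the point $1$, where fixing the digit $2$ halves the distance to $1$.

\section{Offset and ratio}\label{sec:states}

We move the point $1$ to the origin. Let
\[
C=1-L_{\le j}\subseteq[0,p],\qquad B=L_{\ge k}\subseteq(0,b],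
\]
and note that $0\in C$. The branches for $C$ are
\[
g_d(c)=1-f_d(1-c)=e_d+\frac{c}{d(d-1)},\qquad e_d=\frac{d-2}{d-1}\qquad(2\le d\le j),
\]
and for a word $w$ we put $g_w(c)=1-f_w(1-c)$, the composition of the $g_d$ along $w$. By Lemma~\ref{lem:coding}(a), $g_w(C)\subseteq C$ for words $w$ over $\{2,\dots,j\}$ and $f_v(B)\subseteq B$ for words $v$ over $\{k,k+1,\dots\}$. Since $g_2(c)=\frac c2$, we have $2^{-n}C\subseteq C$ for all $n\ge0$. Further,
\[
e_2=0,\qquad e_{d+1}-e_d=\frac1{d(d-1)},\qquad g_d(p)=e_{d+1}-\frac a{d(d-1)},\qquad g_j(p)=p,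
\]
the last because $f_j(a)=a$. As $0<a<1$, we have $e_d<g_d(p)<e_{d+1}$, and therefore
\begin{equation}\label{eq:partition}
[0,p)=\bigsqcup_{d=2}^{j}I_d\ \sqcup\ \bigsqcup_{d=2}^{j-1}J_d,\qquad I_d=g_d([0,p))=[e_d,g_d(p)),\quad J_d=[g_d(p),e_{d+1}).
\end{equation}
Here $J_d$ is a first-level gap of $C$ together with its left endpoint, and it has length $\frac a{d(d-1)}$.

Assume \eqref{eq:window}, let $s\in(a,1+rb]$ and put $\tau=s-1\in(-p,rb]$. We look for $c\in C$ and $y\in B$ with
\begin{equation}\label{eq:goal}
c+\tau=ry,
\end{equation}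
for then $s=(1-c)+ry\in L_{\le j}+rL_{\ge k}$. In other words, we want a common point of $C+\tau$ and $rB$.

Suppose that initial words have been chosen for both unknowns: $c=g_w(c')$ and $y=f_v(y')$, with $w$ a word over $\{2,\dots,j\}$ and $v$ a word over $\{k,k+1,\dots\}$. Write $g_w(c')=\gamma+\alpha c'$ and $f_v(y')=\delta+\beta y'$, and define the \emph{offset} $t$ and the \emph{ratio} $\rho$ of the pair $(w,v)$ by
\begin{equation}\label{eq:state}
t=\frac{\gamma+\tau-r\delta}{\alpha},\qquad \rho=\frac{r\beta}{\alpha}.
\end{equation}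
We call $(t,\rho)$ the \emph{state} of $(w,v)$. Equation \eqref{eq:goal} is then equivalent to
\begin{equation}\label{eq:renorm}
c'+t=\rho y',
\end{equation}
which is a problem of the same form: find a common point of $C+t$ and $\rho B$. The pair of empty words has state $(\tau,r)$. Substituting $c'=g_d(c'')$ or $y'=f_D(y'')$ in \eqref{eq:renorm} gives the effect of appending one letter:
\begin{align}
w\to wd:\qquad &(t,\rho)\mapsto\bigl(d(d-1)(t+e_d),\ d(d-1)\rho\bigr),\label{eq:rulew}\\
v\to vD:\qquad &(t,\rho)\mapsto\Bigl(t-\frac\rho D,\ \frac{\rho}{D(D-1)}\Bigr).\label{eq:rulev}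
\end{align}
For $d=2$, rule \eqref{eq:rulew} is the doubling $(t,\rho)\mapsto(2t,2\rho)$.

Since $C+t\subseteq[t,t+p]$ and $\rho B\subseteq(0,\rho b]$, a common point requires $-p<t\le\rho b$. We keep this inequality throughout and distinguish two positions.

If $0<t\le\rho b$, the left end $t$ of $C+t$ lies in the hull of $\rho B$. Either $t\in\rho B$ and $c'=0$ solves \eqref{eq:renorm}, or the digits of $t/\rho$ lead into a gap of $B$. In the second case we select the piece of $\rho B$ just to the right of the gap. Its left end lies in $[t,t+p)$ provided that the gap is no longer than $p$, and then the new offset is in $(-p,0]$.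

If $-p<t\le0$, the left end $0$ of $\rho B$ lies in the hull of $C+t$, and we select a piece of $C+t$ that starts to the right of $0$, at a distance of at most $\rho b$. The first-level gaps of $C$ can be crossed in this way if $\rho b\ge\frac a2$. Without this bound there may be no solution: for $t=-g_2(p)$ and $\rho b<\frac a2$, the number $c'=g_2(p)+\rho y'$ lies in the interior of $J_2$.

Each position thus needs a size condition, a lower bound for $\rho$ when $t\le0$ and an upper bound for the gaps of $\rho B$ when $t>0$. The bound $\rho\le k(k+1)\lambda$ from \eqref{eq:window} would control the gaps, but it is destroyed by repeated use of \eqref{eq:rulew}. What survives is a bound on the offset, and it serves equally well, because gaps of $B$ are short compared with their distance from $0$: the gap below $\frac1{D-1}$ has length less than $\frac1{D(D-1)}$ and lies above $\frac1D$.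

\begin{definition}\label{def:sign}
A pair $(w,v)$ with state $(t,\rho)$ is \emph{positive} if $0<t\le\rho b$ and at least one of the inequalities $t\le3$, $\rho\le k(k+1)\lambda$ holds. It is \emph{negative} if $-p<t\le0$ and $\rho\ge\frac a{2b}$.
\end{definition}

By \eqref{eq:window}, the pair of empty words is positive if $\tau>0$ and negative if $\tau\le0$. This is the only place where \eqref{eq:window} enters the proof of sufficiency.

\section{An example with $j=k=3$}\label{sec:example}

Let $j=k=3$ and $r=1$. Then $a=b=\frac25$, $p=\frac35$, $\lambda=1$, the branches of $C$ are $g_2(c)=\frac c2$ and $g_3(c)=\frac12+\frac c6$, and a negative pair needs $-\frac35<t\le0$ and $\rho\ge\frac12$. We decompose $s=\frac{173}{132}$, so the initial state is $(\frac{41}{132},1)$, which is positive.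

The point $\frac{41}{132}$ lies in the gap $(f_4(\frac25),\frac13]=(\frac{17}{60},\frac13]$ of $B$, and the piece of $B$ to its right has first digit $3$ (Figure~\ref{fig:states}, top). Appending $3$ to $v$ gives the state $(\frac{41}{132}-\frac13,\frac16)=(-\frac1{44},\frac16)$. The offset has the right sign, but the ratio $\frac16$ is below $\frac12$. The offset, however, is small on the same scale as the ratio, so both can be doubled three times: appending $222$ to $w$ gives the negative state $(-\frac2{11},\frac43)$.

Now $C-\frac2{11}$ has a piece starting at $e_3-\frac2{11}=\frac7{22}$, which is positive and at most $\rho b=\frac8{15}$ (Figure~\ref{fig:states}, bottom). Appending $3$ to $w$ gives $(6\cdot\frac7{22},6\cdot\frac43)=(\frac{21}{11},8)$, a positive state. The point $t/\rho=\frac{21}{88}$ lies in the gap $(f_5(\frac25),\frac14]=(\frac{11}{50},\frac14]$, so we append $4$ to $v$ and get $(\frac{21}{11}-2,\frac8{12})=(-\frac1{11},\frac23)$. One doubling returns to $(-\frac2{11},\frac43)$, and the process becomes periodic: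
\[
\Bigl(\tfrac{41}{132},1\Bigr)\xrightarrow{v:\,3}\Bigl(-\tfrac1{44},\tfrac16\Bigr)\xrightarrow{w:\,222}\Bigl(-\tfrac2{11},\tfrac43\Bigr)\xrightarrow{w:\,3}\Bigl(\tfrac{21}{11},8\Bigr)\xrightarrow{v:\,4}\Bigl(-\tfrac1{11},\tfrac23\Bigr)\xrightarrow{w:\,2}\Bigl(-\tfrac2{11},\tfrac43\Bigr).
\]
The limit words are $222\,32\,32\cdots$ and $3\,4\,4\cdots$. The fixed point of $g_3\circ g_2\colon c\mapsto\frac12+\frac c{12}$ is $\frac6{11}$, so $c=\frac18\cdot\frac6{11}=\frac3{44}$, and $y=f_3(m_4)=f_3(\frac3{11})=\frac{25}{66}$. Indeed $\frac{173}{132}=\frac{41}{44}+\frac{25}{66}$ with $\frac{41}{44}\in L_{\le3}$ and $\frac{25}{66}\in L_{\ge3}$.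

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=9.5cm,y=0.62cm]
\node[left] at (-0.2,5) {$C+t$};
\node[left] at (-0.2,4) {$\rho B$};
\draw[very thick] (0.3106,5)--(0.6106,5) (0.8106,5)--(0.9106,5);
\draw[very thick] (0.3333,4)--(0.4,4) (0.25,4)--(0.2833,4) (0.2,4)--(0.22,4) (0.1667,4)--(0.18,4) (0.1429,4)--(0.1524,4);
\draw[thick,dotted] (0,4)--(0.132,4);
\draw[dashed] (0.3106,5.3)--(0.3106,3.7);
\node[above] at (0.46,5) {\small $2$};
\node[above] at (0.86,5) {\small $3$};
\node[below] at (0.367,4) {\small $\mathbf 3$};
\node[below] at (0.267,4) {\small $4$};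
\node[below] at (0.21,4) {\small $5$};
\node[left] at (-0.2,1.5) {$C+t$};
\node[left] at (-0.2,0.5) {$\rho B$};
\draw[very thick] (-0.1818,1.5)--(0.1182,1.5) (0.3182,1.5)--(0.4182,1.5);
\draw[very thick] (0.4444,0.5)--(0.5333,0.5) (0.3333,0.5)--(0.3778,0.5) (0.2667,0.5)--(0.2933,0.5) (0.2222,0.5)--(0.24,0.5) (0.1905,0.5)--(0.2032,0.5);
\draw[thick,dotted] (0,0.5)--(0.176,0.5);
\draw[dashed] (0,1.8)--(0,0.2);
\node[above] at (-0.06,1.5) {\small $2$};
\node[above] at (0.368,1.5) {\small $\mathbf 3$};
\node[below] at (0.489,0.5) {\small $3$};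
\node[below] at (0.356,0.5) {\small $4$};
\node[below] at (0.28,0.5) {\small $5$};
\end{tikzpicture}
\caption{Hulls of the first-level pieces of $C+t$ and $\rho B$, labeled by first digit, where $C=1-L_{\le3}$ and $B=L_{\ge3}$. Top: the positive state $(t,\rho)=(\frac{41}{132},1)$; the dashed line marks the left end $t$ of $C+t$. Bottom: the negative state $(-\frac2{11},\frac43)$; the dashed line marks the left end $0$ of $\rho B$. In each case the piece with the bold label is selected: it is the first piece of the other set that starts to the right of the dashed line.}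
\label{fig:states}
\end{figure}

In general the point $t/\rho$ may follow several admissible digits before it enters a gap, and in a negative state several letters may be needed before the next piece of $C+t$ is within reach. The two lemmas of the next section deal with these possibilities.

\section{The alternating construction}\label{sec:steps}

\begin{lemma}[from positive to negative]\label{lem:P}
If $(w,v)$ is positive, then either \eqref{eq:goal} has a solution $c\in C$, $y\in B$, or there is a negative pair $(w',v')$ such that $w'$ extends $w$ and $v'$ properly extends $v$.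
\end{lemma}

\begin{proof}
Let $(t,\rho)$ be the state of $(w,v)$, let $y_0=t/\rho\in(0,b]$ and $y_l=T^l(y_0)$, and let $D_1,D_2,\dots$ be the digits of $y_0$, so that $y_{l-1}=f_{D_l}(y_l)$. If $y_{l-1}\le b$, then $D_l\ge k$, because $b\le\frac1{k-1}$. Hence, if $y_l\le b$ for all $l\ge0$, then $y_0\in B$, the pair $c'=0$, $y'=y_0$ solves \eqref{eq:renorm}, and $c=g_w(0)$, $y=f_v(y_0)$ solve \eqref{eq:goal}.

Otherwise let $i\ge1$ be minimal with $y_i>b$, and put $D=D_i$. Then $D_1,\dots,D_i\ge k$. If $D=k$, then $y_{i-1}=f_k(y_i)>f_k(b)=b$, against the minimality of $i$. So $D\ge k+1$, and the letter $D-1$ is admissible for $v$. Put $\rho_l=\rho\prod_{q\le l}\frac1{D_q(D_q-1)}$, so that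
\begin{equation}\label{eq:telescope}
\rho_{l-1}y_{l-1}=\frac{\rho_{l-1}}{D_l}+\rho_ly_l\qquad(l\ge1).
\end{equation}

\emph{Crossing the gap.} Append $D_1,\dots,D_{i-1}$ to $v$. By \eqref{eq:rulev}, \eqref{eq:telescope} and $t=\rho_0y_0$, the state becomes $(\rho_{i-1}y_{i-1},\rho_{i-1})$. The point $y_{i-1}$ lies in the gap $(f_D(b),\frac1{D-1}]$, so we append $D-1$. Since $y_{i-1}=\frac1D+\frac{y_i}{D(D-1)}$ and $\frac1{D-1}=\frac1D+\frac1{D(D-1)}$, the new offset is
\[
\rho_{i-1}\Bigl(y_{i-1}-\frac1{D-1}\Bigr)=-u_0,\qquad u_0=\rho_i(1-y_i)\in\bigl[0,(1-b)\rho_i\bigr),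
\]
and the new ratio is $\frac{\rho_{i-1}}{(D-1)(D-2)}=\rho_i\frac D{D-2}>\rho_i$.

\emph{The gap is short: $\rho_i\le\lambda$.} This inequality says that the length $(1-b)\rho_i$ of the gap just crossed is at most $(1-b)\lambda=p$. If $\rho\le k(k+1)\lambda$, then $\rho_i\le\frac\rho{D(D-1)}\le\frac\rho{k(k+1)}\le\lambda$. If $t\le3$, then \eqref{eq:telescope} gives $\rho_{i-1}y_{i-1}\le\rho_0y_0=t\le3$, and $y_{i-1}>\frac1D$ gives
\[
\rho_i=\frac{\rho_{i-1}}{D(D-1)}<\frac{\rho_{i-1}y_{i-1}}{D-1}\le\frac3k\le1\le\lambda .
\]

\emph{Restoring the ratio.} The ratio may now be far below $\frac a{2b}$. Both $u_0$ and the ratio are controlled by the one quantity $\rho_i$, from above and from below respectively, so we double until $\rho_i$ has the size of $\lambda$. Let $n\ge0$ be maximal with $2^n\rho_i\le\lambda$; then $2^n\rho_i>\frac\lambda2$. Append $n$ letters $2$ to $w$. The offset becomes $-u$ with $0\le u=2^nu_0<(1-b)\lambda=p$, and the ratio becomes $2^n\rho_i\frac D{D-2}>\frac\lambda2\ge\frac12\ge\frac a{2b}$. The new pair is negative.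
\end{proof}

\begin{lemma}[from negative to positive]\label{lem:N}
If $(w,v)$ is negative, then there is a positive pair $(w',v)$ with offset at most $3$ such that $w'$ properly extends $w$.
\end{lemma}

\begin{proof}
Let the state be $(-u,\rho)$, so $0\le u<p$ and $\rho b\ge\frac a2$. By \eqref{eq:rulew}, appending a letter $c$ to $w$ replaces $u$ by $c(c-1)(u-e_c)=g_c^{-1}(u)$. For letters $c_1,c_2,\dots\in\{2,\dots,j\}$ put $u_0=u$, $u_l=g_{c_l}^{-1}(u_{l-1})$ and $\rho_l=\rho\prod_{q\le l}c_q(c_q-1)\ge2^l\rho$, so that appending $c_1,\dots,c_l$ yields the state $(-u_l,\rho_l)$.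

\emph{Reduction.} It suffices to find $N\ge0$, letters $c_1,\dots,c_N$ and $d\in\{2,\dots,j-1\}$ with
\begin{equation}\label{eq:reach}
u_N\in[e_d,e_{d+1}),\qquad e_{d+1}-u_N\le\rho_Nb .
\end{equation}
Indeed, append $c_1,\dots,c_N$ and then $d+1\le j$. The ratio becomes $d(d+1)\rho_N$ and the offset becomes $t=d(d+1)(e_{d+1}-u_N)>0$. By \eqref{eq:reach}, $t\le d(d+1)\rho_Nb$ and
\[
t\le d(d+1)(e_{d+1}-e_d)=\frac{d+1}{d-1}\le3 .
\]
So the new pair is positive with offset at most $3$.

\emph{Choice of the letters.} We follow the point $u$ through the partition \eqref{eq:partition}. As long as $u_l\in[0,p)$ lies in some $I_c$, put $c_{l+1}=c$; then $u_{l+1}=g_c^{-1}(u_l)\in[0,p)$ again.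

Suppose that this stops, with $u_N\in J_d$ for some $2\le d\le j-1$. Then $u_N\in[e_d,e_{d+1})$ and $e_{d+1}-u_N\le\frac a{d(d-1)}\le\frac a2\le\rho b\le\rho_Nb$, which is \eqref{eq:reach}.

Suppose that it never stops. The danger is the top piece $I_j$, which has no piece to its right. If $c_l=j$, then $p-u_l=j(j-1)(p-u_{l-1})$, because $g_j(p)=p$. As $0<p-u_l\le p$ for all $l$, this cannot hold for all large $l$, so $c_l<j$ for infinitely many $l$. Choose $N$ with $d:=c_{N+1}<j$ and $2^N\rho b\ge\frac12$. Then $u_N\in I_d\subseteq[e_d,e_{d+1})$ and $e_{d+1}-u_N\le\frac1{d(d-1)}\le\frac12\le\rho_Nb$, which is \eqref{eq:reach}.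
\end{proof}

Any $N$ satisfying \eqref{eq:reach} may be used; in Section~\ref{sec:example} we took $N=0$ and $d=2$. The strict inequality $u<p$ is what forces the orbit out of $I_j$, and it corresponds to the open left end of the interval in \eqref{eq:hull}.

\begin{proof}[Proof of Theorem~\ref{thm:scaled}]
Assume \eqref{eq:window}. By \eqref{eq:hull} it suffices to solve \eqref{eq:goal} for each $\tau\in(-p,rb]$. The pair of empty words is positive or negative. Starting from it, apply Lemmas~\ref{lem:P} and~\ref{lem:N} alternately. If some application of Lemma~\ref{lem:P} produces a solution, we are done. Otherwise the process never ends; each use of Lemma~\ref{lem:P} lengthens $v$ and each use of Lemma~\ref{lem:N} lengthens $w$, so the words converge to infinite words $w_\infty$ over $\{2,\dots,j\}$ and $v_\infty$ over $\{k,k+1,\dots\}$. Put $c=1-S(w_\infty)\in C$ and $y=S(v_\infty)\in B$, using Lemma~\ref{lem:coding}(b).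

Let $(w,v)$ be one of the pairs produced by Lemma~\ref{lem:N}, with $\alpha,\beta,\gamma,\delta$ as in \eqref{eq:state}. By Lemma~\ref{lem:coding}(b), applied to the tails of $w_\infty$ and $v_\infty$, we have $c=\gamma+\alpha c'$ and $y=\delta+\beta y'$ with $c'\in C\subseteq[0,p]$ and $y'\in B\subseteq(0,1]$. The offset lies in $(0,3]$, so $|\gamma+\tau-r\delta|\le3\alpha$ and
\[
|c+\tau-ry|\le|\gamma+\tau-r\delta|+\alpha p+r\beta\le(3+p)\alpha+r\beta .
\]
Each letter appended to $w$ multiplies $\alpha$ by at most $\frac12$, and each letter appended to $v$ multiplies $\beta$ by at most $\frac12$. Hence $\alpha,\beta\to0$ along these pairs, and $c+\tau=ry$.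

The second assertion is Proposition~\ref{prop:necessary}. For $j=k$, condition \eqref{eq:window} reads $\frac12\le r\le k(k+1)$, which gives the last assertion.
\end{proof}

\begin{remark}\label{rem:hyp}
In the construction, the hypotheses $j\ge k\ge3$ do their work in Lemma~\ref{lem:P}. The doubling step places $2^n\rho_i$ in $(\frac\lambda2,\lambda]$, and this range lies above $\frac a{2b}$ because $j\ge k$ gives $\lambda\ge1$ and $a\le b$. The constant $3$ is the value of $\frac{d+1}{d-1}$ at $d=2$ in Lemma~\ref{lem:N}, and it is absorbed in Lemma~\ref{lem:P} by the chain $\frac3k\le1\le\lambda$, which uses $k\ge3$ and $j\ge k$. For $k=2$ we have $m_k=1$, the set $L_{\ge k}=(0,1]$ has no gaps, and the right side of \eqref{eq:window} is not defined.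
\end{remark}

\section{Covering modulo one}\label{sec:mod}

\begin{proof}[Proof of Theorem~\ref{thm:mod}]
A half-open interval meets every class modulo $1$ if and only if its length is at least $1$.

Let $j\ge k\ge3$. Since $m_j\le m_k$, we have $\frac{m_j}{2m_k}\le\frac12\le1\le k(k+1)\frac{1-m_j}{1-m_k}$, so $r=1$ satisfies \eqref{eq:window}. Theorem~\ref{thm:scaled} gives $L_{\le j}+L_{\ge k}=(m_j,1+m_k]$, an interval of length $1+m_k-m_j\ge1$. For $j=k$ it is $(m_k,1+m_k]$.

Let $j\ge k=2$. Then $L_{\ge2}=(0,1]$ and $1\in L_{\le j}$, so the sum contains the interval $(1,2]$ of length $1$. For $j=2$ we have $L_{\le2}=\{1\}$, and the sum equals $(1,2]=(m_2,1+m_2]$.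

Let $j<k$. By \eqref{eq:hull}, which holds for all $j,k\ge2$, the sum is contained in $(m_j,1+m_k]$. This interval has length $1-(m_j-m_k)<1$, because $m_j>m_k$. So the sum misses some class modulo $1$.
\end{proof}

\begin{thebibliography}{9}
\bibitem{GL} Maiken Gravgaard, Ying Wai Lee, \emph{Decomposition of real numbers into sums of L\"uroth sets}, arXiv:2506.12513 (2025).
\end{thebibliography}
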